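# Extension preservation and graphs of cliquewidth at most three

## 1. Cycles, deleted vertices, and a sentence with no existential form

Take the cycle $C_5$ and the first-order sentence

$$\delta:\quad\text{every vertex has exactly two neighbors.}$$

It is true in $C_5$. Delete one vertex: the path $P_4$ remains, and $\delta$ is false there. Now let $\psi=\exists x\,\exists y\,\exists z\;\theta$ with $\theta$ quantifier-free, and suppose $\psi$ is true in $C_5$. Choose witnesses. They occupy at most three of the five vertices, so some vertex is unused; delete it. The witnesses are still there and all adjacencies and equalities among them are unchanged, so $\psi$ is true in $P_4$ as well. Hence no sentence with three existential quantifiers agrees with $\delta$ on both $C_5$ and $P_4$. In the same way, a sentence with $q$ existential quantifiers in front of a quantifier-free formula cannot agree with $\delta$ on both $C_n$ and $P_{n-1}$ when $n>q$.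

Let $\mathcal D$ be the class of all graphs isomorphic to an induced subgraph of a cycle. Its members are the cycles and certain disjoint unions of paths. On $\mathcal D$ the sentence $\delta$ behaves well in another respect: if $A,B\in\mathcal D$, if $A$ satisfies $\delta$, and if $A$ sits inside $B$ as an induced subgraph, then $B$ satisfies $\delta$. Indeed $A$ is then a cycle $C_a$, since a disjoint union of paths has a vertex with at most one neighbor. As $B$ contains a cycle, it is itself a cycle $C_b$. A proper induced subgraph of $C_b$ has no cycle, so $A=B$.

So over $\mathcal D$ truth of $\delta$ survives passing to a larger graph, as it does for every existential sentence, and yet $\delta$ is not equivalent on $\mathcal D$ to any existential sentence. The class matters. Over all finite graphs, $\delta$ is not preserved at all: add an isolated vertex to $C_3$. For which natural classes can a disagreement like the one on $\mathcal D$ occur? We answer this for graphs of bounded cliquewidth; the case of bound $3$ is the problem we start from, taken from Ioannis Eleftheriadis, "Extension preservation on dense graph classes", arXiv:2408.02388 (2024).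

## 2. Embeddings, preservation, and cliquewidth

All graphs are finite, simple and undirected, and are viewed as first-order structures with one binary edge relation. We write $x\sim y$ for adjacency. Distinct non-adjacent vertices with the same neighbors are called false twins.

**Definition (embedding, preservation).** An extension, or embedding, of $A$ into $B$ is an injective map $V(A)\to V(B)$ preserving adjacency and non-adjacency, that is, an isomorphism of $A$ onto an induced subgraph of $B$. A sentence $\varphi$ is preserved by extensions over a class $\mathcal C$ of finite graphs if, whenever $A,B\in\mathcal C$, $A\models\varphi$ and $A$ embeds into $B$, also $B\models\varphi$. The class $\mathcal C$ has the extension preservation property (extension preservation holds over $\mathcal C$) if every first-order sentence preserved by extensions over $\mathcal C$ is equivalent on $\mathcal C$ to an existential first-order sentence, that is, to some $\exists x_1\dots\exists x_q\,\theta$ with $\theta$ quantifier-free.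

Section 1 shows that $\mathcal D$ does not have the property. A class is hereditary if it is closed under isomorphism and induced subgraphs; $\mathcal D$ is hereditary.

**Definition (cliquewidth).** The cliquewidth of $G$ is the least $k$ such that $G$ is isomorphic to the underlying graph of a vertex-labelled graph, with labels in $\{1,\dots,k\}$, built by these operations: (i) create a single vertex with label $i$; (ii) take the disjoint union of two labelled graphs; (iii) for labels $i\ne j$, add all edges between vertices labelled $i$ and vertices labelled $j$; (iv) for labels $i,j$, relabel every vertex of label $i$ to label $j$. The linear cliquewidth is defined in the same way, but in each disjoint union one of the two operands must be a single new vertex.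

So cliquewidth is at most linear cliquewidth. With one label no edge can be made, so cliquewidth $1$ means edgeless. Complete graphs need at most two labels: add a new vertex with label $2$, join labels $1$ and $2$, relabel $2\to1$, repeat. The path $a-b-c-d$ can be built with three labels: create $a$ with label $1$ and $b$ with label $2$, and join $1,2$; add $c$ with label $3$ and join $2,3$; relabel $2\to 1$, then $3\to 2$; add $d$ with label $3$ and join $2,3$. Each union adds one vertex, so this is a linear construction. The pattern "label $1$ for the past, $2$ for the last vertex, $3$ for the new vertex" will come back.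

For each $k$ the graphs of cliquewidth at most $k$ form a hereditary class: to remove a vertex, delete its creation from the expression and skip the union that used it. The same works for linear cliquewidth.

**The problem.** Does extension preservation hold over the class of all graphs of cliquewidth at most $3$?

## 3. Minimal models, and one or two labels

Start with one label. Let $E_N$ be the edgeless graph on $N$ vertices; $E_a$ embeds into $E_b$ exactly when $a\le b$. If $\chi$ is preserved by extensions over edgeless graphs and has a model there, let $N$ be least with $E_N\models\chi$. Then the edgeless models of $\chi$ are exactly the $E_b$ with $b\ge N$, and $\chi$ is equivalent to "there are at least $N$ vertices", which is existential. If $\chi$ has no edgeless model, it is equivalent to $\exists x\,(x\neq x)$. So extension preservation holds for $k=1$.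

The mechanism is general. Call a model $M\in\mathcal C$ of $\chi$ minimal if no model of $\chi$ in $\mathcal C$ with fewer vertices embeds into $M$.

**Lemma 1.** Let $\chi$ be preserved by extensions over $\mathcal C$.

(a) Non-isomorphic minimal models of $\chi$ in $\mathcal C$ do not embed into each other. If there are only finitely many minimal models up to isomorphism, then $\chi$ is equivalent on $\mathcal C$ to an existential sentence.

(b) If $\mathcal C$ is hereditary and $\chi$ is equivalent on $\mathcal C$ to $\exists x_1\dots\exists x_q\,\theta$ with $\theta$ quantifier-free, then every minimal model has at most $q$ vertices.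

*Proof.* (a) If a minimal model $M$ embeds into a minimal model $M'$ and they are not isomorphic, then $M$ has fewer vertices than $M'$, which contradicts minimality of $M'$. Let $M_1,\dots,M_r$ be the minimal models. Every model $B\in\mathcal C$ contains one of them: among the models in $\mathcal C$ that embed into $B$, take one with fewest vertices. Conversely, if $B\in\mathcal C$ contains some $M_i$ as an induced subgraph, then $B\models\chi$ by preservation. So on $\mathcal C$ the sentence $\chi$ says "some $M_i$ is an induced subgraph", which is existential (if $r=0$, use $\exists x\,(x\ne x)$).

(b) Given a model $B$, choose witnesses for $x_1,\dots,x_q$. The subgraph induced by them lies in $\mathcal C$, satisfies $\exists x_1\dots\exists x_q\,\theta$, hence $\chi$, and has at most $q$ vertices. If $B$ is minimal, it has no more vertices than that. $\square$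

For two labels we quote two theorems. Graphs of cliquewidth at most $2$ are exactly the cographs, i.e. the graphs with no induced $P_4$ (Courcelle–Olariu, *Upper bounds to the clique width of graphs*, Discrete Appl. Math. 2000). Cographs are well-quasi-ordered by the induced subgraph relation (Damaschke, *Induced subgraphs and well-quasi-ordering*, J. Graph Theory 1990); in particular, every set of pairwise incomparable cographs is finite up to isomorphism. So if $\mathcal C$ is any hereditary class of cographs, Lemma 1(a) applies to every $\chi$ preserved over $\mathcal C$, and extension preservation holds over $\mathcal C$. This covers cliquewidth $\le k$ and linear cliquewidth $\le k$ for $k\le2$.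

The lesson for three labels: a counterexample over a hereditary class must be a first-order sentence with infinitely many minimal models, and these must contain induced $P_4$'s.

## 4. A hidden vertex: why cycles do not suffice

Cycles have induced $P_4$'s and form an infinite antichain, so they are the natural first candidate. To build one with few labels, give the first vertex a private label $4$ and extend a path as in Section 2; this uses four labels. But the label count is not the main trouble. The trouble is that in a class like "cliquewidth at most $k$" one may add vertices freely, and $\delta$ dies when an isolated vertex is added.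

There is an obvious repair. Let $\text{Good}$ be a universal sentence that says "the graph looks locally like our graphs", and set $\varphi=\neg\text{Good}\vee\tau$, where $\tau$ describes our graphs. Since $\neg\text{Good}$ is existential, a model of it causes no harm: all its extensions are models too. So $\varphi$ is preserved over all finite graphs as soon as the good models of $\tau$ have no good extensions violating $\tau$.

Try it for cycles. Fix $r$, let $\text{Good}_r$ say that every induced subgraph on at most $r$ vertices embeds into some cycle, and let $\tau=\delta$. Take $n>r$, $n\geq 3$, and let $B$ be the disjoint union of $C_n$ and one isolated vertex. An induced subgraph of $B$ on at most $r$ vertices misses a vertex of $C_n$, so it is a disjoint union of paths and embeds into a long enough cycle. Hence $B$ satisfies $\text{Good}_r$; it does not satisfy $\delta$, although its induced subgraph $C_n$ does. So $\neg\text{Good}_r\vee\delta$ is not preserved, whatever $r$ is.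

The point of failure is precise: the new vertex is related to any short stretch of the cycle exactly as a far-away vertex of the cycle is, so no bounded local condition can detect it. We need a sequence of graphs with the opposite feature. Every vertex should be forced to declare, to every short stretch, on which side of it it lies. Then a new vertex can be interrogated by the stretches one after another. If the leftmost stretch can only be answered "I am to your right", the rightmost one only "I am to your left", and the answer cannot change between neighboring stretches, a new vertex cannot exist.

## 5. The graphs $H_m$ and the theorems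

Let $m\ge9$ be odd. Put $V(H_m)=\{v_1,\dots,v_m,v_1',v_m'\}$ and $\pi(v_i)=i$, $\pi(v_1')=1$, $\pi(v_m')=m$. Distinct vertices with the same $\pi$ are non-adjacent. If $\pi(x)=i<j=\pi(y)$, then

$$x\sim y\iff\text{exactly one of ``}j\text{ is even'', ``}j=i+1\text{'' holds.}\tag{1}$$

In words, a vertex at an even place $j$ is adjacent to everything earlier except place $j-1$, and a vertex at an odd place $j$ is adjacent, among earlier vertices, only to place $j-1$. Adjacency depends only on $\pi$, so $v_1,v_1'$ are false twins, and so are $v_m,v_m'$. Each value other than $1$ and $m$ is taken by exactly one vertex, and the values $1$ and $m$ by exactly two.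

In $H_9$, listing each vertex with its earlier neighbors: $v_2$ has none; $v_3$: $v_2$; $v_4$: $v_1,v_1',v_2$; $v_5$: $v_4$; $v_6$: $v_1,v_1',v_2,v_3,v_4$; $v_7$: $v_6$; $v_8$: $v_1,v_1',v_2,\dots,v_6$; $v_9$ and $v_9'$: $v_8$.

Look at the stretch $v_3,\dots,v_{10}$ in $H_{11}$. The vertex $v_1$ is adjacent to $v_4,v_6,v_8,v_{10}$ and to no other vertex of the stretch: it sees an alternating pattern. The vertex $v_{11}$ sees, on $v_3,\dots,v_8$, a constant pattern. This is the declaration of sides that cycles lack. The twins mark the ends. Without them we would have no antichain, since $v_1,\dots,v_m$ induce a subgraph of the graph on $v_1,\dots,v_{m+1}$ given by the same rule.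

Let $O$ and $E$ be the sets of vertices with odd, respectively even, $\pi$. If $i<j$ are both odd, neither clause of (1) holds, and equal values give non-adjacency; so $O$ is independent. If $i<j$ are both even, only the first clause holds; so $E$ is a clique. Thus $H_m$ is a split graph: its vertex set is the union of a clique and an independent set. For $o\in O$, $e\in E$ with $\pi(o)=i$, $\pi(e)=j$,

$$o\sim e\iff j\ge i+3\ \text{ or }\ j=i-1.\tag{2}$$

Indeed, if $i<j$, then $j$ is even and (1) gives adjacency iff $j\ne i+1$, i.e. $j\ge i+3$ as $j-i$ is odd. If $j<i$, the larger value $i$ is odd and (1) gives adjacency iff $i=j+1$.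

**Theorem 1.** There is a first-order sentence $\varphi$ which is preserved by extensions over the class of all finite graphs (hence over every class of finite graphs), such that if a class $\mathcal C$ contains, for infinitely many odd $n$, the graph $H_n$ and all graphs $H_n-x$ ($x\in V(H_n)$), then $\varphi$ is not equivalent on $\mathcal C$ to an existential sentence. In particular, extension preservation fails over every hereditary class containing infinitely many of the $H_n$.

**Theorem 2.** Every $H_n$ has cliquewidth, and even linear cliquewidth, at most $3$. Hence extension preservation fails over the class of graphs of cliquewidth at most $3$.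

**Theorem 3.** For $k\ge1$, extension preservation holds over the graphs of cliquewidth $\le k$ if and only if $k\le2$; the same holds for linear cliquewidth. Moreover every $H_n$ is a split graph and a permutation graph, so extension preservation fails over every hereditary class containing all split permutation graphs of linear cliquewidth $\le3$ (for example the split, permutation, interval, chordal, and perfect graphs).

So the answer to the problem is no. Sections 6–9 prove Theorem 1, Section 10 proves Theorem 2, and Section 11 proves Theorem 3.

## 6. Rigidity of windows

A first-order sentence cannot mention $\pi$. We must recover $\pi$, at least locally, from adjacency. The local unit is the induced $P_4$.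

**Lemma 2.** Let $x-y-z-t$ be an induced $P_4$ in $H_m$. Then $x,t\in O$, $y,z\in E$, $|\pi(x)-\pi(t)|=|\pi(y)-\pi(z)|=2$, and the four $\pi$-values are four consecutive integers.

*Proof.* **Sorting into $O$ and $E$.** If $y\in O$, its neighbors $x,z$ lie in the clique $E$, so $x\sim z$, a contradiction. So $y\in E$, and by symmetry $z\in E$. Since $x\not\sim z$ and $t\not\sim y$, neither $x$ nor $t$ lies in the clique $E$; so $x,t\in O$.

**Computing the values.** Let $i,j,k,i'$ be the values of $x,y,z,t$. Reversing the path if needed, assume $i\le i'$. The vertices $x,t$ are not twins, since $y$ distinguishes them, so $i\ne i'$; both are odd, so $i'\ge i+2$. By (2), $x\not\sim z$ gives $k<i+3$, hence $k\le i+1$ as $k$ is even and $i+2$ is odd. By (2), $t\sim z$ gives $k\ge i'+3$ or $k=i'-1$. The former contradicts $k\le i+1$. So $k=i'-1\ge i+1$, and together with $k\le i+1$ this gives $k=i+1$ and $i'=i+2$. Next, $x\sim y$ gives $j\ge i+3$ or $j=i-1$, and $t\not\sim y$ gives $j<i'+3$, hence $j\le i'+1=i+3$ by parity. So $j\in\{i+3,i-1\}$. The values are $i,i+1,i+2$ together with $i+3$ or $i-1$, and $|j-k|=2$. $\square$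

**Definition (window).** Let $\varepsilon\in\{0,1\}$. An $\varepsilon$-window of length $\ell$ in a graph $G$ is a tuple $(u_1,\dots,u_\ell)$ of distinct vertices such that for all $i<j$

$$u_i\sim u_j\iff\text{exactly one of ``}j+\varepsilon\text{ is even'', ``}j=i+1\text{'' holds.}\tag{3}$$

We call $\varepsilon$ the parity of the window. For example, $(v_1,\dots,v_8)$ is a $0$-window and $(v_2,\dots,v_9)$ is a $1$-window in $H_9$. More generally:

* If $(u_1,\dots,u_\ell)$ is an $\varepsilon$-window, then $(u_2,\dots,u_\ell)$ is a $(1-\varepsilon)$-window, because the entry $u_j$ now has position $j-1$ and $(j-1)+(1-\varepsilon)\equiv j+\varepsilon\pmod 2$.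
* Vertices of $H_m$ with $\pi(u_j)=p+j-1$ for $1\le j\le\ell$ form an $\varepsilon$-window with $\varepsilon\equiv p-1\pmod2$; this is (1) rewritten.

We want the converse of the second remark. Short windows do not suffice: in $H_9$ the tuple $(v_3,v_4,v_5,v_2)$ is a $0$-window of length $4$. Its adjacent pairs are $v_3v_2$, $v_4v_5$, $v_4v_2$, that is, positions $14,23,24$, and these are exactly the pairs required by (3) with $\varepsilon=0$. The ambiguity is the one left at the end of Lemma 2. Length $6$ removes it.

**Lemma 3 (rigidity).** Let $\ell\ge6$ and let $(u_1,\dots,u_\ell)$ be an $\varepsilon$-window in $H_m$. Then for some $p\equiv\varepsilon+1\pmod2$ we have $\pi(u_j)=p+j-1$ for all $j$.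

*Proof.* **Step 1: four consecutive entries induce a $P_4$.** The purpose is to apply Lemma 2. Consider $u_i,u_{i+1},u_{i+2},u_{i+3}$. Suppose $i+\varepsilon$ is odd. In (3), later entries $u_{i+1}$ and $u_{i+3}$ are of the even kind and $u_{i+2}$ of the odd kind. So among earlier entries of the block, $u_{i+1}$ is adjacent to none, $u_{i+2}$ only to $u_{i+1}$, and $u_{i+3}$ to $u_i$ and $u_{i+1}$. The induced path is
$$u_i-u_{i+3}-u_{i+1}-u_{i+2}.$$
Suppose $i+\varepsilon$ is even. Then $u_{i+1}$ is adjacent to $u_i$, $u_{i+2}$ is adjacent to $u_i$ only, and $u_{i+3}$ is adjacent to $u_{i+2}$ only. The induced path is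
$$u_{i+1}-u_i-u_{i+2}-u_{i+3}.$$
In both cases the ends of the path are the entries $u_j$ with $j+\varepsilon$ odd, and the midpoints are those with $j+\varepsilon$ even. Since every $j$ lies in some block, and every pair $j,j+2$ with $1\le j\le\ell-2$ lies in some block as its two ends or its two midpoints, Lemma 2 gives:

1. $\pi(u_j)\equiv j+\varepsilon\pmod2$ for all $j$;
2. $|\pi(u_{j+2})-\pi(u_j)|=2$ for $1\le j\le\ell-2$;
3. for $1\le j\le\ell-3$ the values of $u_j,\dots,u_{j+3}$ are four consecutive integers.

**Step 2: no turning back.** We show
4. $\pi(u_{j+4})\ne\pi(u_j)$ for $1\le j\le\ell-4$.

If they were equal, $u_j$ and $u_{j+4}$ would be false twins. If $j\ge2$, then $u_{j-1}$ exists; if $j=1$, then $u_{j+5}=u_6$ exists because $\ell\ge6$. By (3), $u_{j-1}\sim u_j$ iff $j+\varepsilon$ is odd, while $u_{j-1}\sim u_{j+4}$ iff $j+4+\varepsilon$ is even, i.e. iff $j+\varepsilon$ is even. Likewise $u_{j+5}\sim u_{j+4}$ iff $j+5+\varepsilon$ is odd, while $u_{j+5}\sim u_j$ iff $j+5+\varepsilon$ is even. So whichever of the two exists distinguishes the twins, a contradiction.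

**Step 3: the values form an arithmetic progression with difference $\pm1$.** Put
$$d_j=\tfrac12\bigl(\pi(u_{j+2})-\pi(u_j)\bigr)\in\{1,-1\},\qquad c_j=\tfrac12\bigl(\pi(u_j)+\pi(u_{j+2})\bigr)\in\mathbb Z ,$$
for $1\le j\le\ell-2$; here fact 2 is used. So $\{\pi(u_j),\pi(u_{j+2})\}=\{c_j-1,c_j+1\}$, with $\pi(u_j)=c_j-d_j$ and $\pi(u_{j+2})=c_j+d_j$.

For $j\le\ell-4$, fact 4 says $2(d_j+d_{j+2})=\pi(u_{j+4})-\pi(u_j)\neq0$, so $d_{j+2}=d_j$. Hence
$$c_{j+2}=\pi(u_{j+2})+d_{j+2}=c_j+d_j+d_{j+2}=c_j+2d_j .$$
For $j\le\ell-3$, fact 3 says that $\{c_j\pm1\}\cup\{c_{j+1}\pm1\}$ consists of four consecutive integers. The largest and smallest of these differ by $|c_j-c_{j+1}|+2$, which must be $3$; so $|c_j-c_{j+1}|=1$. Therefore, for $j\le\ell-4$, $c_{j+1}$ has distance $1$ from both $c_j$ and $c_{j+2}=c_j+2d_j$, so $c_{j+1}=c_j+d_j$.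

Since $\ell\ge6$ we may use this for $j=1$ and $j=2$:
$$c_1+2d_1=c_3=c_2+d_2=c_1+d_1+d_2,$$
so $d_1=d_2$. With $d_{j+2}=d_j$, all $d_j$ equal one number $d$. Then $\pi(u_1)=c_1-d$ and $\pi(u_2)=c_2-d=c_1=\pi(u_1)+d$, and $\pi(u_{j+2})=\pi(u_j)+2d$; so $\pi(u_j)=\pi(u_1)+(j-1)d$ for all $j$.

**Step 4: the direction is forced.** Suppose $d=-1$. Then $\pi(u_1)=\pi(u_2)+1$ is the larger value, and (1) gives $u_1\sim u_2$ iff $\pi(u_1)$ is odd, which by fact 1 means $1+\varepsilon$ odd, i.e. $\varepsilon=0$. But (3) gives $u_1\sim u_2$ iff $2+\varepsilon$ is odd, i.e. $\varepsilon=1$. This is a contradiction, so $d=1$. With $p=\pi(u_1)$, fact 1 gives $p\equiv\varepsilon+1\pmod 2$. $\square$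

## 7. Good graphs: before and after a window

**Definition (good).** A graph $G$ is good if every induced subgraph of $G$ on at most $10$ vertices embeds into some $H_m$ ($m\ge9$ odd).

There are finitely many graphs on at most $10$ vertices up to isomorphism. Goodness says that those of them which embed into no $H_m$ are not induced subgraphs of $G$. So goodness is expressed by a universal first-order sentence, which we call $\text{Good}$. It passes to induced subgraphs, and every $H_m$ is good. The number $10$ is $8+2$: a window of length $8$ and two further vertices.

From now on, "window" without a stated length means length $8$. We also regard a window as the set of its entries.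

**Definition (before, after, mates).** Let $W=(u_1,\dots,u_8)$ be an $\varepsilon$-window in $G$, and let $w,s,t\notin W$.

* $w$ is before $W$ if for all $3\le j\le8$: $w\sim u_j$ iff $j+\varepsilon$ is even.
* $w$ is after $W$ if $w$ is adjacent to all or to none of $u_1,\dots,u_6$.
* $s$ is a start mate of $W$ if $s\not\sim u_1$ and, for $2\le j\le8$, $s\sim u_j$ iff $u_1\sim u_j$.
* $t$ is an end mate of $W$ if $t\not\sim u_8$ and, for $1\le j\le7$, $t\sim u_j$ iff $u_8\sim u_j$.

In $H_{11}$ take the $0$-window $W=(v_3,\dots,v_{10})$. The vertex $v_2$ is adjacent to $v_3,v_4,v_6,v_8,v_{10}$ and not to $v_5,v_7,v_9$; at positions $3,\dots,8$ it is adjacent exactly at the even ones, so it is before $W$. The vertex $v_{11}$ is adjacent only to $v_{10}$, so it is after $W$. In the same graph, $v_1'$ is a start mate of $(v_1,\dots,v_8)$ and $v_{11}'$ is an end mate of $(v_4,\dots,v_{11})$, because they are false twins of $v_1$ and $v_{11}$.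

"Before" and "after" exclude each other: a vertex before $W$ is adjacent to exactly one of $u_3,u_4$, and a vertex after $W$ to both or neither. The next four lemmas carry out the interrogation described in Section 4. All of them follow the same scheme: pass to at most $10$ vertices, embed into some $H_m$, and read off positions by Lemma 3.

**Lemma 4 (every vertex takes a side).** Let $G$ be good and $W=(u_1,\dots,u_8)$ an $\varepsilon$-window in $G$. Every $w\notin W$ is exactly one of before $W$, after $W$. Moreover, let $f$ be an embedding of an induced subgraph of $G$ containing $W\cup\{w\}$ into some $H_m$, and let $p$ be given by Lemma 3 for $(f(u_1),\dots,f(u_8))$. Then $w$ is before $W$ iff $\pi(f(w))\le p$, and after $W$ iff $\pi(f(w))\ge p+7$.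

*Proof.* Since $W\cup\{w\}$ has $9$ vertices, an $f$ exists by goodness. Let $f$ be any embedding as described, and let $r=\pi(f(w))$. Recall that $\pi(f(u_j))=p+j-1$, that $p\equiv\varepsilon+1\pmod2$, and that $1\le p$, $p+7\le m$.

If $r\le p$: for $j\ge3$ we have $p+j-1\ge r+2$, so by (1) $w\sim u_j$ iff $p+j-1$ is even, i.e. iff $j+\varepsilon$ is even. So $w$ is before $W$.

If $r\ge p+7$: for $j\le6$ we have $p+j-1\le r-2$, so $w\sim u_j$ iff $r$ is even, which does not depend on $j$. So $w$ is after $W$.

If $p<r<p+7$: then $1<r<m$, so exactly one vertex of $H_m$ has value $r$, and it is some $f(u_j)$. As $f$ is injective, $w=u_j\in W$, a contradiction.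

Since before and after exclude each other, all claims follow. $\square$

**Lemma 5 (sliding the window by one).** Let $G$ be good, let $(u_1,\dots,u_9)$ be an $\varepsilon$-window of length $9$ in $G$, and put $W=(u_1,\dots,u_8)$, $W^+=(u_2,\dots,u_9)$. Then $u_1$ is before $W^+$, $u_9$ is after $W$, and for every $w\notin\{u_1,\dots,u_9\}$: $w$ is before $W$ iff $w$ is before $W^+$; hence $w$ is after $W$ iff $w$ is after $W^+$.

*Proof.* $W^+$ is a $(1-\varepsilon)$-window, with $u_j$ in position $j-1$. For $4\le j\le9$, i.e. positions $3$ to $8$, (3) gives $u_1\sim u_j$ iff $j+\varepsilon$ is even, and $j+\varepsilon\equiv(j-1)+(1-\varepsilon)\pmod 2$. So $u_1$ is before $W^+$. For $j\le6$, $u_9\sim u_j$ iff $9+\varepsilon$ is even, independently of $j$. So $u_9$ is after $W$.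

Let $w\notin\{u_1,\dots,u_9\}$. If $w$ is before $W$, it is adjacent to exactly one of $u_3,u_4$. A vertex after $W^+$ is adjacent to all or none of $u_2,\dots,u_7$, so $w$ is not after $W^+$; by Lemma 4 it is before $W^+$. If $w$ is before $W^+$, it is adjacent to exactly one of $u_4,u_5$ (positions $3$ and $4$ of $W^+$). A vertex after $W$ is adjacent to all or none of $u_1,\dots,u_6$, so $w$ is not after $W$; by Lemma 4 it is before $W$. The last statement follows, since by Lemma 4 "after" is the negation of "before" for both windows. $\square$

**Lemma 6 (a start mate marks the left end).** Let $G$ be good, and let $s$ be a start mate of the $\varepsilon$-window $W=(u_1,\dots,u_8)$ in $G$. Then $\varepsilon=0$, $s$ is before $W$, and every $w\notin W\cup\{s\}$ is after $W$ and satisfies $w\sim s\iff w\sim u_1$.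

*Proof.* For $j\ge3$: $s\sim u_j$ iff $u_1\sim u_j$ iff $j+\varepsilon$ is even, by (3). So $s$ is before $W$.

Let $f$ embed $G[W\cup\{s\}]$, or $G[W\cup\{s,w\}]$ for a given $w\notin W\cup\{s\}$, into some $H_m$; these graphs have at most $10$ vertices, so $f$ exists. Let $p$ be as in Lemma 4. By Lemma 4, $\pi(f(s))\le p$. Suppose $\pi(f(s))<p$. As $\pi(f(u_2))=p+1\ge\pi(f(s))+2$, we get $s\sim u_2$ iff $p+1$ is even. But $\pi(f(u_1))=p$, so $u_1\sim u_2$ iff $p+1$ is odd. This contradicts that $s$ is a start mate. So $\pi(f(s))=p=\pi(f(u_1))$, and two distinct vertices of $H_m$ have value $p$. Hence $p\in\{1,m\}$, and $p+7\le m$ leaves $p=1$, so $\varepsilon=0$.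

Now $f(s),f(u_1)$ are false twins and the only vertices with value $1$. For the given $w$ this means $w\sim s\iff w\sim u_1$, and $\pi(f(w))>1=p$. So $w$ is not before $W$, and by Lemma 4 it is after $W$. $\square$

**Lemma 7 (an end mate marks the right end).** Let $G$ be good, and let $t$ be an end mate of the $\varepsilon$-window $W=(u_1,\dots,u_8)$ in $G$. Then $\varepsilon=1$, $t$ is after $W$, and every $w\notin W\cup\{t\}$ is before $W$ and satisfies $w\sim t\iff w\sim u_8$.

*Proof.* For $j\le6$: $t\sim u_j$ iff $u_8\sim u_j$ iff $8+\varepsilon$ is even, independently of $j$. So $t$ is after $W$.

Let $f$ embed $G[W\cup\{t\}]$, or $G[W\cup\{t,w\}]$ for a given $w\notin W\cup\{t\}$, into some $H_m$, and let $p$ be as in Lemma 4. Then $\pi(f(t))\ge p+7$. Suppose $\pi(f(t))>p+7$. The values $p+5,p+6$ of $u_6,u_7$ are both at most $\pi(f(t))-2$, so by (1) $t$ is adjacent to both or neither of $u_6,u_7$. But by (3) $u_8\sim u_6$ iff $8+\varepsilon$ is even, and $u_8\sim u_7$ iff $8+\varepsilon$ is odd, so $u_8$ is adjacent to exactly one of them. This contradicts that $t$ is an end mate. So $\pi(f(t))=p+7=\pi(f(u_8))$, and this value is taken twice. It is at least $8$, so it is $m$. As $m$ is odd, $p$ is even and $\varepsilon=1$.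

Now $f(t),f(u_8)$ are false twins and the only vertices with value $m$. For the given $w$ this means $w\sim t\iff w\sim u_8$ and $\pi(f(w))<m=p+7$, so by Lemma 4 $w$ is not after $W$ but before $W$. $\square$

## 8. A sentence whose finite good models are the $H_n$

Being an $\varepsilon$-window of length $8$ or $9$, a start mate, or an end mate is expressed by a quantifier-free formula in the vertices concerned. Let $\tau$ be the first-order sentence expressing the conjunction of:

* $(\tau_1)$ there is a $0$-window of length $8$ having a start mate;
* $(\tau_2)$ for each $\varepsilon\in\{0,1\}$ and each $\varepsilon$-window $(u_1,\dots,u_8)$: it has an end mate, or there is $u_9$ such that $(u_1,\dots,u_9)$ is an $\varepsilon$-window.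

So $\tau$ says: there is a beginning, and every stretch either ends or continues. Put

$$\varphi:=\neg\text{Good}\vee\tau .$$

**Lemma 8.** Each $H_n$ ($n\ge9$ odd) is good and satisfies $\tau$.

*Proof.* Goodness is clear. For $(\tau_1)$ take $(v_1,\dots,v_8)$ with start mate $v_1'$. For $(\tau_2)$, let $(u_1,\dots,u_8)$ be an $\varepsilon$-window. By Lemma 3, $\pi(u_j)=p+j-1$ with $p\equiv\varepsilon+1\pmod 2$. If $p+7<n$, let $u_9$ be a vertex with value $p+8$; then $(u_1,\dots,u_9)$ is an $\varepsilon$-window by the second remark after (3). If $p+7=n$, then $u_8$ is one of $v_n,v_n'$, and the other one is not in the window, is a false twin of $u_8$, and so is an end mate. $\square$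

**Lemma 9 (no good proper extension).** If $B$ is good and $A$ is an induced subgraph of $B$ with $A\cong H_n$ for an odd $n\ge9$, then $A=B$.

*Proof.* Identify $A$ with $H_n$ and suppose there is $w\in V(B)\setminus V(A)$. For $1\le k\le n-7$ let $W_k=(v_k,\dots,v_{k+7})$. Since $W_1$ has the start mate $v_1'$, Lemma 6 says that $w$ is after $W_1$. Lemma 5, applied to the length-$9$ windows $(v_k,\dots,v_{k+8})$ for $k=1,\dots,n-8$, none of which contains $w$, carries this along: $w$ is after $W_2$, after $W_3$, and so on up to $W_{n-7}$. But $W_{n-7}=(v_{n-7},\dots,v_n)$ has the end mate $v_n'$, so by Lemma 7 $w$ is before $W_{n-7}$. A vertex cannot be both. $\square$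

Compare with Section 4. Add an isolated vertex $w$ to $H_9$. It is adjacent to none of $v_2,\dots,v_7$, hence it is after $W_2=(v_2,\dots,v_9)$, which has the end mate $v_9'$. By Lemma 7 this cannot happen in a good graph, so the extension is not good; and in fact the proof of Lemma 7 shows that the $10$ vertices $v_2,\dots,v_9,v_9',w$ induce a graph that embeds into no $H_m$.

**Lemma 10.** If $B$ is a finite good graph with $B\models\tau$, then $B\cong H_n$ for some odd $n\ge9$.

*Proof.* **Step 1: growing a sequence.** By $(\tau_1)$ let $W_1=(b_1,\dots,b_8)$ be a $0$-window with a start mate $s$. Suppose $b_1,\dots,b_{k+7}$ are defined and $W_k=(b_k,\dots,b_{k+7})$ is a window of parity $k-1\bmod2$. If $W_k$ has an end mate, stop. Otherwise, by $(\tau_2)$, choose $b_{k+8}$ such that $(b_k,\dots,b_{k+8})$ is a window of length $9$ and parity $k-1\bmod2$. Then $W_{k+1}=(b_{k+1},\dots,b_{k+8})$ is a window of parity $k\bmod2$, and we continue.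

Each new vertex is controlled by the previous eight only. The next two steps show that it is also distinct from, and correctly related to, all older vertices. Let $b_1,\dots,b_N$ be the vertices defined so far, at any stage.

**Step 2: old vertices stay before.** We show: for $i<k\le N-7$, $b_i\notin W_k$ and $b_i$ is before $W_k$. Fix $i$ and use induction on $k$. For $k=i+1$, the tuple $(b_i,\dots,b_{i+8})$ is a window of length $9$, so $b_i\notin W_{i+1}$, and $b_i$ is before $W_{i+1}$ by Lemma 5. Suppose the statement holds for $k$ and $k+1\le N-7$. By Lemma 5 for $(b_k,\dots,b_{k+8})$, the vertex $b_{k+8}$ is after $W_k$, while $b_i$ is before $W_k$; so $b_i\ne b_{k+8}$. Together with $b_i\notin W_k$ this gives $b_i\notin\{b_k,\dots,b_{k+8}\}$. In particular $b_i\notin W_{k+1}$, and by Lemma 5 $b_i$ is before $W_{k+1}$.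

**Step 3: all pairs are as in (1).** We show: for $i<j\le N$, $b_i\ne b_j$, and $b_i\sim b_j$ iff exactly one of "$j$ is even", "$j=i+1$" holds.

If $j\le i+7$, put $k=\min(i,N-7)$. Then $k\le i<j\le k+7$, so both vertices are entries of $W_k$. The position of $b_j$ in $W_k$ is $j-k+1$, and adding the parity gives $(j-k+1)+(k-1)=j$ modulo $2$; consecutive positions mean consecutive indices. So (3) for $W_k$ is the claim.

If $j\ge i+8$, put $k=j-7>i$; then $k\le N-7$. By Step 2, $b_i\notin W_k$ and $b_i$ is before $W_k$. As $b_j$ is the $8$th entry of $W_k$, we get $b_i\ne b_j$, and $b_i\sim b_j$ iff $8+(k-1)=j$ is even. Since $j\ne i+1$, this is the claim.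

**Step 4: the process ends at an odd place.** The $b_i$ are distinct and $B$ is finite, so the process stops at some $W_q$ with an end mate $t$. Put $n=q+7$, so that $b_1,\dots,b_n$ are defined and $b_n$ is the last entry of $W_q$. By Lemma 7 the parity of $W_q$ is $1$, so $q-1$ is odd and $n=q+7$ is odd. As $n\ge8$, we have $n\ge9$.

**Step 5: the mates are new vertices and have the adjacencies of twins.**

* $t\ne b_i$ for all $i\le n$. For $i\ge q$, because $t\notin W_q$. For $i<q$, because $b_i$ is before $W_q$ by Step 2, while $t$ is after $W_q$ by Lemma 7.
* $t\not\sim b_n$, and $t\sim b_i\iff b_n\sim b_i$ for all $i<n$. The first part and the case $q\le i<n$ are the definition of an end mate. For $i<q$ we have $b_i\notin W_q\cup\{t\}$, so Lemma 7 applies.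
* $s\ne b_j$ for all $j\le n$. For $j\le8$, because $s\notin W_1$. For $j\ge9$, Step 3 says that $b_j\notin W_1$ and that $b_j$ is adjacent to all or none of $b_1,\dots,b_6$; so $b_j$ is after $W_1$, while $s$ is before $W_1$ by Lemma 6.
* $s\ne t$. As $n\ge9$ is odd, Step 3 says that $b_n$ is adjacent to none of $b_1,\dots,b_6$, and hence neither is $t$. Also $t\notin W_1$. So $t$ is after $W_1$, while $s$ is before $W_1$.
* $s\not\sim b_1$, and $s\sim b_j\iff b_1\sim b_j$ for $2\le j\le n$. The first part and the case $j\le8$ are the definition of a start mate. For $j\ge9$ we have $b_j\notin W_1\cup\{s\}$, so Lemma 6 applies. It also applies to $t\notin W_1\cup\{s\}$: $s\sim t\iff b_1\sim t\iff b_1\sim b_n$.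

**Step 6: identification.** By Steps 3 and 5, the map $b_i\mapsto v_i$, $s\mapsto v_1'$, $t\mapsto v_n'$ is an isomorphism from the subgraph of $B$ induced by $\{b_1,\dots,b_n,s,t\}$ onto $H_n$. By Lemma 9 this induced subgraph is all of $B$. $\square$

## 9. Proof of Theorem 1

**Preservation over all finite graphs.** We show that every extension of a model of $\varphi$ is a model. Since sentences do not distinguish isomorphic graphs, let $A$ be an induced subgraph of a finite graph $B$ and $A\models\varphi$. If $B$ is not good, then $B\models\varphi$ by the first disjunct. If $B$ is good, then so is its induced subgraph $A$, so $A\models\tau$, and Lemma 10 gives $A\cong H_n$ for some odd $n\ge9$. Lemma 9 gives $A=B$, so $B\models\varphi$. If a sentence is preserved over all finite graphs, it is preserved over every class of finite graphs.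

**No existential equivalent.** This is the vertex deletion of Section 1. Let $\mathcal C$ contain $H_n$ and all $H_n-x$ for infinitely many odd $n$, and suppose that $\varphi$ is equivalent on $\mathcal C$ to $\psi=\exists x_1\dots\exists x_q\,\theta$ with $\theta$ quantifier-free. Choose such an $n$ with $n>q$. By Lemma 8, $H_n\models\varphi$, so $H_n\models\psi$. Choose a witnessing tuple, and a vertex $x$ not in it; this is possible as $|V(H_n)|=n+2>q$. The graph $A=H_n-x$ contains the witnesses as an induced subgraph of $H_n$, so $A\models\psi$. As $A\in\mathcal C$, also $A\models\varphi$. Being an induced subgraph of $H_n$, $A$ is good; hence $A\models\tau$, and $A\cong H_{n'}$ for some odd $n'\geq 9$ by Lemma 10. Now Lemma 9, applied to $A$ inside the good graph $B=H_n$, gives $A=H_n$. This is a contradiction.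

**Hereditary classes.** A hereditary class containing infinitely many of the $H_n$ contains the graphs $H_n-x$ for these $n$. So $\varphi$ is preserved by extensions over it and is not equivalent on it to an existential sentence; extension preservation fails. $\square$

## 10. Three labels build $H_n$: proof of Theorem 2

In rule (1), the new vertex $v_i$ treats all places $\le i-2$ alike and place $i-1$ separately. So we need one label for the distant past, one for the last place, and one for the newcomer.

Create $v_1$ and $v_1'$ with label $2$. For $i=2,\dots,n-1$ do the following; at the start of round $i$, the vertices with $\pi=i-1$ have label $2$ and all earlier vertices have label $1$. Add a new vertex $v_i$ with label $3$ by disjoint union. If $i$ is even, add all edges between labels $3$ and $1$. If $i$ is odd, add all edges between labels $3$ and $2$. Then relabel $2\to1$, and then $3\to2$. This restores the condition for round $i+1$. Finally add $v_n$ and $v_n'$ with label $3$ and, $n$ being odd, add all edges between labels $3$ and $2$.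

By (1), $v_i$ is adjacent to the vertices with $\pi\le i-2$ iff $i$ is even, and to those with $\pi=i-1$ iff $i$ is odd; this is what the rounds and the final step produce. Every edge-adding operation involves label $3$, which only the vertices just added carry, so no other edges appear. Twins at the same place are never joined, as they carry the same label throughout. So the result is $H_n$. Every disjoint union adds a single vertex, so the linear cliquewidth, and hence the cliquewidth, of $H_n$ is at most $3$.

The graphs of cliquewidth at most $3$ form a hereditary class (Section 2) containing all $H_n$. By Theorem 1, extension preservation fails over this class. $\square$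

## 11. Sharpness, and split permutation graphs: proof of Theorem 3

**The case $k\ge3$.** The class of graphs of cliquewidth, or of linear cliquewidth, at most $k$ is hereditary and contains all $H_n$ by Theorem 2. Theorem 1 gives failure.

**The case $k\le2$.** All graphs of cliquewidth or linear cliquewidth at most $k$ are then cographs, and these classes are hereditary. So extension preservation holds by Section 3: given $\chi$ preserved over such a class, its minimal models are pairwise incomparable by Lemma 1(a), hence finitely many up to isomorphism by well-quasi-ordering, and Lemma 1(a) gives an equivalent existential sentence.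

**$H_n$ is a split permutation graph.** We saw in Section 5 that $H_n$ is split. A permutation graph is a graph whose vertices can be represented by points in the plane, with distinct $x$-coordinates and distinct $y$-coordinates, such that two vertices are adjacent iff one of the points lies above and to the left of the other. For instance, points descending from left to right give a complete graph, and points ascending give an edgeless graph.

To represent $v_1,\dots,v_n$, start with one point $v_1$, regarded as topmost. Insert $v_2,v_3,\dots$, running cyclically through four moves. In each move the new point is extreme in one direction, which decides its relation to all points but one, and is placed right next to $v_{i-1}$ in the other coordinate, which makes $v_{i-1}$ the exception.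

* If $v_{i-1}$ is topmost and $i$ is even: put $v_i$ left of all points, immediately below $v_{i-1}$. Every earlier point other than $v_{i-1}$ is to the right of and below $v_i$, so it is adjacent to $v_i$; $v_{i-1}$ is to the right and above, so it is not. Now $v_i$ is leftmost.
* If $v_{i-1}$ is leftmost and $i$ is odd: put $v_i$ below all points, immediately to the right of $v_{i-1}$. The point $v_{i-1}$ is above and to the left of $v_i$, so it is adjacent to $v_i$; all other points are above and to the right, so they are not. Now $v_i$ is bottommost.
* If $v_{i-1}$ is bottommost and $i$ is even: put $v_i$ right of all points, immediately above $v_{i-1}$. Every earlier point other than $v_{i-1}$ is above and to the left of $v_i$, so it is adjacent to $v_i$; $v_{i-1}$ is below and to the left, so it is not. Now $v_i$ is rightmost.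
* If $v_{i-1}$ is rightmost and $i$ is odd: put $v_i$ above all points, immediately to the left of $v_{i-1}$. The point $v_i$ is above and to the left of $v_{i-1}$, so they are adjacent; all other points are below and to the left of $v_i$, so they are not adjacent to it. Now $v_i$ is topmost.

The moves start with $i=2$ even and $v_1$ topmost, and parity and direction stay in step. So (1) is realized on $v_1,\dots,v_n$. Finally replace each of $v_1$ and $v_n$ by two very close points, one above and to the right of the other. The two are non-adjacent, and they have the same relation to every other point, so they are false twins. This gives $v_1',v_n'$ and represents $H_n$.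

**Wider classes.** By this and Theorem 2, all $H_n$ are split permutation graphs of linear cliquewidth at most $3$. So a hereditary class that contains all such graphs contains all $H_n$, and Theorem 1 applies to it. It remains to check the examples; all of the named classes are hereditary.

The split graphs and the permutation graphs contain all split permutation graphs by definition. Split graphs are chordal, i.e. have no induced cycle of length at least $4$: such a cycle contains no three pairwise adjacent vertices, so it has at most two vertices in the clique, and if it has two, they are consecutive on the cycle. The remaining vertices, at least two of them, form a path along the cycle and so contain an edge, yet they all lie in the independent set. This is impossible. Chordal graphs are perfect, by a classical theorem. So the chordal and the perfect graphs are covered.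

For interval graphs, note that the complement of a permutation graph is a comparability graph: in the point representation, two vertices are non-adjacent iff one point lies below and to the left of the other, and this is a partial order. By a theorem of Gilmore and Hoffman (Canad. J. Math. 1964), a chordal graph whose complement is a comparability graph is an interval graph. So every split permutation graph is an interval graph, and the interval graphs are covered too. $\square$
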